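# Thin $\aleph_1$-Souslin equivalence relations after adding Cohen reals

## 1. One Borel piece at a time: a guess about $\aleph_1$-Souslin relations

A thin analytic equivalence relation on the reals has at most $\aleph_1$ classes (Burgess's theorem; "thin" is defined below). An $\aleph_1$-Souslin relation is a union of $\aleph_1$ Borel pieces. So the first answer one would guess to "how many classes can a *thin* $\aleph_1$-Souslin equivalence relation have?" is: at most $\aleph_1$, as a theorem of ZFC, because each Borel piece is tame and there are only $\aleph_1$ pieces. Under CH the guess is trivially true, since there are only $\aleph_1$ reals. So the real content is what happens when CH fails. The question we treat comes from Christopher J. Eagle, Clovis Hamel, Sandra Müller and Franklin D. Tall, "An undecidable extension of Morley's theorem on the number of countable models", arXiv:2107.07636 (2021):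

*Is it consistent that CH fails but that thin $\aleph_1$-Souslin equivalence relations have $\le\aleph_1$ equivalence classes?*

If the guess were right the answer would be "yes, always". We shall see that the guess is wrong as a theorem of ZFC, but that the answer to the question is still yes. We work in ZFC; "reals" are elements of $\omega^\omega$, and $2^\omega\subseteq\omega^\omega$. A perfect set is a nonempty closed set without isolated points.

**Definition (trees and projections).** A *tree* on a set $Y$ is a set $T\subseteq Y^{<\omega}$ such that $\eta\in T$ and $\tau\subseteq\eta$ imply $\tau\in T$. Its set of branches is $[T]=\{f:\omega\to Y:(\forall n)(f\restriction n\in T)\}$. If $T$ is a tree on $\kappa\times X$, then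
$$p[T]=\{g:\omega\to X:\ \text{for some }h:\omega\to\kappa,\ (h,g)\in[T]\},$$
where $(h,g)$ is identified with $n\mapsto(h(n),g(n))$.

**Definition ($\kappa$-Souslin).** A binary relation $R$ on $\omega^\omega$ is *$\kappa$-Souslin* if $R=p[T]$ for some tree $T$ on $\kappa\times(\omega^2)$, where a pair $(x,y)$ of reals is read as the function $n\mapsto(x(n),y(n))$. It is *co-$\kappa$-Souslin* if its complement is $\kappa$-Souslin.

*Example.* For one variable in place of two: let $x\in\omega^\omega$ give the relation $i<_xj\iff x(\langle i,j\rangle)=1$ on $\omega$, where $\langle\cdot,\cdot\rangle:\omega^2\to\omega$ is a bijection. Let $T$ consist of the pairs $(s,t)$ of finite sequences of equal length, $s$ in $\omega_1$ and $t$ in $\omega$, such that $t$ does not yet violate the axioms of a strict linear order for $<_x$, and $s(i)<s(j)$ whenever $i,j<|s|$, $\langle i,j\rangle<|t|$ and $t(\langle i,j\rangle)=1$. A branch is a linear order of $\omega$ together with an order-preserving map into $\omega_1$. So $p[T]$ is the set WO of codes of well-orders of $\omega$.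

A relation is $\aleph_1$-Souslin if and only if it is a union of $\aleph_1$ Borel sets, and every $\mathbf\Sigma^1_2$ set is $\aleph_1$-Souslin. We use only one direction of the equivalence, and it is easy: if $R_\alpha=p[T_\alpha]$ with $T_\alpha$ a tree on $\omega\times\omega^2$ for $\alpha<\omega_1$, fix a bijection $\omega_1\times\omega\to\omega_1$ and take the tree of all finite sequences whose first coordinates code $(\alpha,i_0),(\alpha,i_1),\dots$ with one fixed $\alpha$, and for which the $i$'s together with the second coordinates form an element of $T_\alpha$. It projects to $\bigcup_\alpha R_\alpha$. Every Borel or analytic set is $p[T]$ for a tree with first coordinates in $\omega$, so it is in particular $\aleph_1$-Souslin.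

**Definition (thin).** An equivalence relation $E$ on the reals is *thin* if there is no perfect set of pairwise $E$-inequivalent reals.

*Example.* Equality is not thin. A relation with countably many classes is thin, since perfect sets are uncountable.

## 2. Relations that isolate the points of a set

The simplest equivalence relations on which to try the guess are those that isolate the points of a set $A\subseteq\omega^\omega$ and merge everything else:
$$x\,E_A\,y\iff x=y\ \text{ or }\ x,y\notin A.\qquad(1)$$
The classes are the singletons $\{x\}$, $x\in A$, and the set $\omega^\omega\setminus A$ (if nonempty). Moreover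
$$E_A\text{ is thin}\iff A\text{ contains no perfect set.}\qquad(2)$$
Indeed a perfect subset of $A$ is pairwise inequivalent. Conversely, a perfect pairwise inequivalent set has at most one point outside $A$; removing a small open-closed neighborhood of that point leaves a perfect subset of $A$.

*First test: $A$ is a union of $\aleph_1$ Borel sets.* The complement of $E_A$ is $\{(x,y):x\ne y\text{ and }(x\in A\text{ or }y\in A)\}$, a union of $\aleph_1$ Borel sets, so $E_A$ is co-$\aleph_1$-Souslin. If $E_A$ is thin, no Borel piece of $A$ contains a perfect set, so each piece is countable, and $|A|\le\aleph_1$. The guess holds, by exactly the reasoning that suggested it. (For co-$\aleph_1$-Souslin relations in general, it is known that $\mathsf{MA}_{\omega_1}$ implies that the thin ones have $\le\aleph_1$ classes.)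

*Second test: the complement of $A$ is a union of $\aleph_1$ Borel sets.* Now $E_A$ itself is $\aleph_1$-Souslin: it is the diagonal together with $\aleph_1$ Borel rectangles. Here the reasoning stops, because the Borel pieces lie *outside* $A$ and say nothing about the size of $A$. What we would need is that an intersection of $\aleph_1$ Borel sets without a perfect subset has at most $\aleph_1$ points. Whether this holds depends on the model:

* If $A$ is the set of reals *random* over a model $V$ of CH, and many random reals are added to $V$, then $A$ is large and has no perfect subset (Section 5). The guess fails.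
* If $A$ is the set of reals *Cohen* over $V$, and many Cohen reals are added, then $A$ contains a perfect set (Step 5 in Section 8). So this $E_A$ is no counterexample.

This points to the Cohen extension as the place to look for a positive answer.

## 3. Statements for Cohen and random extensions

Let $C=2^{<\omega}$ be Cohen forcing, longer sequences being stronger, and let $P_B=\mathrm{Fn}(B\times\omega,2)$ be the set of finite partial functions from $B\times\omega$ to $2$. "Extension of $V$" is meant in the usual sense (countable transitive models or Boolean-valued models).

**Theorem 1.** Let $V\models$ CH, let $\lambda\ge\aleph_2$ be a cardinal, and let $G$ be $P_\lambda$-generic over $V$. In $V[G]$, CH fails, and every thin equivalence relation that is $\aleph_1$-Souslin or co-$\aleph_1$-Souslin has $\le\aleph_1$ classes.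

**Theorem 2.** Let $\kappa$ be an infinite cardinal of $V$ with $V\models\kappa^\omega=\kappa$, let $\lambda>\kappa$ be a cardinal, and let $G$ be $P_\lambda$-generic over $V$. In $V[G]$, every equivalence relation on $\omega^\omega$ that is first-order definable from parameters in $V$ and a function $s:\kappa\to\omega^\omega$ has either $\le\kappa$ classes or a perfect set of pairwise inequivalent reals.

Theorem 2 covers all $\kappa$-Souslin and co-$\kappa$-Souslin relations, since a tree on $\kappa\times\omega^2$ can be coded by a function $s$. It also covers projective relations and relations definable in $L(\mathbb R)$ from reals and ordinals: ordinals lie in $V$, and finitely many reals can be coded into $s$.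

**Theorem 3.** (i) In ZFC there is a thin analytic equivalence relation with exactly $\aleph_1$ classes, so $\aleph_1$ cannot be lowered. (ii) The statement "thin $\aleph_1$-Souslin equivalence relations have $\le\aleph_1$ classes" is not a theorem of ZFC + $\neg$CH: adding $\lambda\ge\aleph_2$ random reals to a model of CH gives a thin $\aleph_1$-Souslin equivalence relation with at least $\lambda$ classes.

Theorem 1 answers the question: yes, relative to the consistency of ZFC. With Theorem 3(ii), the statement is independent of ZFC + $\neg$CH. We prove Theorem 3 first, since it settles the fate of the guess.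

## 4. Well-orders: exactly $\aleph_1$ classes

*Proof of Theorem 3(i).* Let $x\sim y$ if and only if $x,y$ code isomorphic linear orders of $\omega$, or neither codes a well-order. This is an equivalence relation, since an order isomorphic to a non-well-order is not a well-order. It is $\Sigma^1_1$: the first alternative says that an isomorphism exists, and "$x$ does not code a well-order" says that $<_x$ is not a linear order or has an infinite descending sequence. There is one class for each countably infinite ordinal, and one class for the complement of WO; so there are exactly $\aleph_1$ classes.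

It is thin. Suppose $K$ is a perfect set of pairwise inequivalent reals. At most one point of $K$ is outside WO, so removing it leaves an uncountable Borel subset of WO. By $\mathbf\Sigma^1_1$-boundedness the order types of its members are bounded by a countable ordinal, so it meets only countably many classes. But its uncountably many points are pairwise inequivalent, a contradiction. Analytic sets are $\aleph_1$-Souslin, so the bound $\aleph_1$ is optimal in every model. $\blacksquare$

## 5. Random reals: $\lambda$ points and no perfect subset

Let $V\models$ CH, $\lambda\ge\aleph_2$ a cardinal, and let $\mathbb B$ be the measure algebra of $2^{\lambda\times\omega}$ with its product probability $\mu$. It is complete and ccc, so cardinals are preserved. Let $G$ be $\mathbb B$-generic over $V$. We write $\mu(\varphi)$ for the measure of the Boolean value of $\varphi$, and call such Boolean values *events*.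

In $V[G]$ let $A\subseteq2^\omega$ be the set of reals random over $V$, that is, lying in no null Borel set $N_u$ with Borel code $u\in V$, and let $E=E_A$ as in (1).

**Step 1: $E$ is $\aleph_1$-Souslin with at least $\lambda$ classes.** By CH there are $\aleph_1$ Borel codes in $V$. Hence $\omega^\omega\setminus A$ is the union of $\omega^\omega\setminus2^\omega$ and of $\aleph_1$ sets $N_u$, that is, of $\aleph_1$ Borel sets. So $E$ is $\aleph_1$-Souslin by Section 2. For $\beta<\lambda$ let $r_\beta\in2^\omega$ be the $\beta$-th generic real. If $u\in V$ codes a null set, then the set of points of $2^{\lambda\times\omega}$ whose $\beta$-th row is in $N_u$ is null, so $r_\beta\notin N_u$; thus $r_\beta\in A$. For $\beta\ne\gamma$ the set of points with equal $\beta$-th and $\gamma$-th rows is null, so $r_\beta\neq r_\gamma$. Each $\{r_\beta\}$ is a class, so there are at least $\lambda\ge\aleph_2$ classes; in particular CH fails.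

By (2), thinness of $E$ is the following lemma.

**Lemma 4.** In $V[G]$, $A$ contains no perfect set.

The difficulty is that a perfect set in $V[G]$ need not contain a point of $V$. So we look for a *null set from $V$* that meets it. The tool is a small computation: if a node of a tree has $k$ extensions at a later level, a set that contains each possible piece of an extension with probability $\frac12$ misses all $k$ of them with probability only $2^{-k}$. Such sets have about half size, and infinitely many half-size restrictions make a null set.

*Proof.* Suppose not. Then there are $\mathbf p\in\mathbb B$, $\mathbf p\ne0$, and a name $\dot S$ such that $1$ forces that $\dot S\subseteq2^{<\omega}$ is a nonempty perfect tree (no terminal nodes, and every node has two incompatible extensions), and $\mathbf p$ forces $[\dot S]\subseteq A$. Put $\varepsilon=\mu(\mathbf p)>0$.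

**Step 2: choosing levels.** This makes $\dot S$ wide between consecutive levels, up to a small error. Working in $V$, let $h(0)=0$. Given $h(n)$, choose $k_n$ with
$$2^{h(n)}2^{-k_n}\le\varepsilon2^{-n-4}.$$
For each $\sigma\in2^{h(n)}$ the event "$\sigma\notin\dot S$, or $\sigma$ has at least $k_n$ extensions in $\dot S\cap2^m$" increases with $m$, and the join over all $m$ is $1$ because $\dot S$ is perfect. By countable additivity its measure tends to $1$. There are finitely many $\sigma$, so we can choose $h(n+1)>h(n)$ such that the event

$$X_n:\ \text{every }\sigma\in\dot S\cap2^{h(n)}\text{ has at least }k_n\text{ extensions in }\dot S\cap2^{h(n+1)}$$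

satisfies $\mu(X_n)\ge1-\varepsilon2^{-n-3}$.

**Step 3: choosing half-size sets $S_n$ in $V$.** Let $F_n=2^{[h(n),h(n+1))}$. Choose $S\subseteq F_n$ at random, each element independently with probability $\frac12$. By the symmetry between $S$ and $F_n\setminus S$, $\Pr(|S|\le|F_n|/2)\ge\frac12$. The event $X_n$ is determined by the value $u$ of $\dot S\cap2^{\le h(n+1)}$. Fix a value $u$ compatible with $X_n$. Each $\sigma\in u\cap2^{h(n)}$ has at least $k_n$ many $\tau\in F_n$ with $\sigma^\frown\tau\in u$, so the probability that $S$ contains none of these is at most $2^{-k_n}$. Hence
$$\Pr\bigl(\text{some }\sigma\in u\cap2^{h(n)}\text{ has no }\tau\in S\text{ with }\sigma^\frown\tau\in u\bigr)\le2^{h(n)}2^{-k_n}\le\varepsilon2^{-n-4}.$$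
Conditioned on $|S|\le|F_n|/2$, this probability is at most twice as large, that is, at most $\varepsilon2^{-n-3}$. Average this over the finitely many $u$ compatible with $X_n$, weighted by $\mu(\dot S\cap2^{\le h(n+1)}=u)$. Some $S_n\subseteq F_n$ with $|S_n|\le|F_n|/2$ is at most as bad as the average: the event "$X_n$ holds, but some $\sigma\in\dot S\cap2^{h(n)}$ has no $\tau\in S_n$ with $\sigma^\frown\tau\in\dot S$" has measure $\le\varepsilon2^{-n-3}$.

**Step 4: a branch in a null set from $V$.** Let $Y_n$ be the event "every $\sigma\in\dot S\cap2^{h(n)}$ has some $\tau\in S_n$ with $\sigma^\frown\tau\in\dot S$". Then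
$$\mu(\neg Y_n)\le\mu(\neg X_n)+\mu(X_n\wedge\neg Y_n)\le\varepsilon2^{-n-2},\qquad \mu\Bigl(\bigvee_n\neg Y_n\Bigr)\le\sum_n\varepsilon2^{-n-2}=\frac{\varepsilon}{2}<\varepsilon .$$
So $\mathbf q=\mathbf p\wedge\bigwedge_nY_n$ is nonzero. It forces that there is $x\in[\dot S]$ with $x\restriction[h(n),h(n+1))\in S_n$ for all $n$: start with $\emptyset\in\dot S\cap2^{h(0)}$ and apply $Y_0,Y_1,\dots$ in turn. But
$$N=\{x\in2^\omega:\forall n\ \ x\restriction[h(n),h(n+1))\in S_n\}$$
is a closed set coded in $V$, of measure $\prod_n|S_n|/|F_n|\le\prod_n\frac12=0$. So $\mathbf q$ forces $x\notin A$, contradicting $\mathbf q\le\mathbf p$. $\square$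

This proves Theorem 3(ii). $\blacksquare$

## 6. Cohen forcing: supports, counting names, countable posets

We recall four textbook facts, for a ground model $M$ and a set $B\in M$. For $H\subseteq P_B$ generic over $M$ and $A\subseteq B$ in $M$, put $H_A=H\cap P_A$.

* **(F1)** $P_B$ is ccc and preserves cardinals; it adds the distinct Cohen reals $n\mapsto(\bigcup H)(\beta,n)$, $\beta\in B$. Also $M[H]=M[H_A][H_{B\setminus A}]$, with $H_{B\setminus A}$ being $P_{B\setminus A}$-generic over $M[H_A]$. More generally (product lemma), $(h_0,h_1)$ is $P\times Q$-generic over $M$ iff $h_0$ is $P$-generic over $M$ and $h_1$ is $Q$-generic over $M[h_0]$.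
* **(F2)** If $\kappa$ is an infinite cardinal of $M$, every subset of $\kappa$ in $M[H]$ lies in $M[H_A]$ for some $A\in M$ with $|A|\le\kappa$. A nice name uses $\kappa$ antichains, each countable by ccc, and each condition mentions finitely many elements of $B$. In particular, every real lies in some $M[H_A]$ with $A$ countable in $M$.
* **(F3)** If $\kappa^\omega=\kappa$ in $M$ and $|A|\le\kappa$, then $M[H_A]\models2^\omega\le\kappa$. Indeed $|P_A|\le\kappa$, so there are at most $\kappa^\omega=\kappa$ countable antichains and at most $\kappa^\omega=\kappa$ nice names for subsets of $\omega$.
* **(F4)** Any countable atomless forcing $Q$ (every condition has two incompatible extensions) is forcing-equivalent to $C$. The completion $\mathrm{RO}(Q)$ is atomless with a countable dense subset; the subalgebra generated by that subset is a countable atomless Boolean algebra, dense in $\mathrm{RO}(Q)$. By back-and-forth any two countable atomless Boolean algebras are isomorphic, hence so are their completions.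

One more remark: if $c\in2^\omega$ is $C$-generic over $M$, so is every $c'$ that differs from $c$ at finitely many places. If $c'$ arises by changing values below $k$ and $D\in M$ is dense, then the set of $q$ of length $\ge k$ whose modification below $k$ is in $D$ is dense, so $c$ meets it.

## 7. Ground-model representatives are too few

Let us attack Theorem 1. By (F2) the tree $T$ defining $E$ lies in an intermediate model $W$, and in $W$ there are only $\aleph_1$ reals. The natural plan is to show that every $E$-class of $V[G]=W[H]$ contains a real of $W$; then there are at most $\aleph_1$ classes.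

This fails, and one can see where. Let $a\in W$ be the set of dense subsets of $C$ in $W$, and let $A$ be the set of reals Cohen over $W$, i.e. those $x\in2^\omega$ with an initial segment in each $D\in a$. No $x\in W$ is in $A$, since $\{q:q\not\subset x\}$ is dense. If $W\models$ CH, then $\omega^\omega\setminus A$ is a union of $\aleph_1$ Borel sets, so $E_A$ is $\aleph_1$-Souslin. Its definition read in $W$ gives one class; in $W[H]$ every Cohen real is alone in its class. So thinness in $W$ tells us nothing: thinness must be used in $W[H]$, the model in which we cannot count. Nor does thinness in $W[H]$ force classes to have representatives in $W$. The relation "$x\in A\iff y\in A$" has two classes in $W[H]$, and one of them contains no real of $W$. This relation is definable from $a$, so Theorem 2 (in the case $W=V$) must deal with it.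

The way out is to count *names* instead of representatives: every real of $W[H]$ is the value $\tau^c$ of a name $\tau\in W$ at a Cohen real $c$, and $W$ has few names. One would like the class of $\tau^c$ to depend only on $\tau$ and on a finite piece $p\subset c$, unless $\tau$ produces a perfect set of classes. Two things stand in the way.

* Forcing with $C\times C$ controls only mutually generic pairs, whereas two Cohen reals $c,c'$ may be far from that. For example $c'=1-c$: the pair $(c,1-c)$ avoids the dense set of $(q,r)$ with $q(i)=r(i)$ for some $i$.
* A pair $(p,p)$ need not decide whether $\tau^{c_0}$ and $\tau^{c_1}$ are equivalent, and the failure of "$(q,q)$ forces equivalence" at every $q\supseteq p$ does not look like "$(p,p)$ forces inequivalence".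

Both obstacles disappear with one device: add a *third* Cohen real, generic over the two given ones, and use the transitivity of $E$ in $W[H]$.

## 8. Names in place of representatives: the Core Lemma

We isolate what is needed of $E$: that on each small model $W[z]$ it is computed by one formula.

**Setting $(\dagger)$.** $W$ is a model of ZFC, $\kappa$ is an infinite cardinal of $W$ with $W\models2^\omega\le\kappa$, $B\in W$ is uncountable in $W$, and $H$ is $P_B$-generic over $W$. In $W[H]$, $E$ is an equivalence relation on $\omega^\omega$ with the following property.

**Property (A).** There are a formula $\theta$ and $a\in W$ such that for every real $z\in W[H]$ and all reals $x,y\in W[z]$: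
$$x\,E\,y\iff W[z]\models\theta(x,y,a).$$

*Example.* The relation "$x\in A\iff y\in A$" of Section 7 has (A), with $a$ the set of dense subsets of $C$ in $W$: whether $x$ meets every element of $a$ is the same question in $W[z]$ and in $W[H]$.

**Core Lemma.** In setting $(\dagger)$, in $W[H]$ either $E$ has $\le\kappa$ classes or there is a perfect set of pairwise $E$-inequivalent reals.

In the proof, "Cohen" means a real in $2^\omega$ that is $C$-generic over $W$. We write $W[c,d]$ for $W[z]$ with $z$ a real coding the pair $(c,d)$, so that (A) applies to it.

**Step 1: few names, and every real has one.** Let $\mathcal N\in W$ be the set of $\tau\subseteq C\times\omega\times\omega$ such that for every generic $c$ (i.e. forced by $1$)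
$$\tau^c=\{(n,m):\exists q\subset c\ \ (q,n,m)\in\tau\}$$
is a total function from $\omega$ to $\omega$. Clearly $|\mathcal N|\le(2^\omega)^W\le\kappa$. If $c$ is Cohen, every $x\in\omega^\omega\cap W[c]$ is $\tau^c$ for some $\tau\in\mathcal N$: take a name $\sigma$ for $x$ that is forced by $1$ to be in $\omega^\omega$, and let $\tau=\{(q,n,m):q\Vdash\sigma(n)=m\}$.

Now let $x\in\omega^\omega\cap W[H]$ be arbitrary. By (F2) there is an infinite $D\subseteq B$, countable in $W$, with $x\in W[H_D]$. A bijection $D\times\omega\to\omega$ in $W$ turns $H_D$ into a Cohen real $c$ with $W[H_D]=W[c]$. So $x=\tau^c$ for some $\tau\in\mathcal N$ and some Cohen $c$.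

**Step 2: fresh Cohen reals.** This provides the third real. Given reals $c,c'\in W[H]$ and $p\in C$, there is $d\in W[H]$ with $p\subset d$ and $d$ Cohen over $W[c,c']$: by (F2), $c,c'\in W[H_D]$ for some $D\subseteq B$ countable in $W$. As $B$ is uncountable in $W$, pick $\beta\in B\setminus D$. The Cohen real at coordinate $\beta$ is generic over $W[H_D]\supseteq W[c,c']$, and we change finitely many of its values to make it extend $p$. If $c$ is Cohen, then $(c,d)$ is $C\times C$-generic over $W$, by the product lemma; likewise for $c'$.

**Definition (good).** For $\tau\in\mathcal N$ and $p\in C$, the pair $(\tau,p)$ is *good* if, in $W$, $(p,p)\Vdash_{C\times C}\theta(\tau^{\dot c_0},\tau^{\dot c_1},a)$, where $(\dot c_0,\dot c_1)$ names the generic pair. If $(\tau,p)$ is good and $q\supseteq p$, then $(\tau,q)$ is good.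

*Example.* Let $E$ be equality. If $\tau^c=c$ for all $c$, no $(\tau,p)$ is good, because mutually generic reals are distinct. If $\tau^c=(c(0),0,0,\dots)$, then $(\tau,p)$ is good exactly when $p\neq\emptyset$.

**Step 3 (Claim 1): a good pair determines one class.** *If $(\tau,p)$ is good and $c,c'\in W[H]$ are Cohen with $p\subset c$ and $p\subset c'$, then $\tau^c\,E\,\tau^{c'}$.*

The pair $(c,c')$ need not be generic, so we go through a third real. By Step 2 take $d\supset p$ Cohen over $W[c,c']$. Then $(c,d)$ and $(c',d)$ are $C\times C$-generic over $W$, and both lie below $(p,p)$. So $W[c,d]\models\theta(\tau^c,\tau^d,a)$ and $W[c',d]\models\theta(\tau^{c'},\tau^d,a)$. By (A), $\tau^c\,E\,\tau^d$ and $\tau^{c'}\,E\,\tau^d$, hence $\tau^c\,E\,\tau^{c'}$.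

**Step 4 (Claim 2): no good extension means forced inequivalence.** *Suppose no $q\supseteq p$ has $(\tau,q)$ good. Then $(p,p)\Vdash\neg\theta(\tau^{\dot c_0},\tau^{\dot c_1},a)$.*

Otherwise there are $q_0,q_1\supseteq p$ with $(q_0,q_1)\Vdash\theta(\tau^{\dot c_0},\tau^{\dot c_1},a)$. Since $q_0\supseteq p$, the pair $(\tau,q_0)$ is not good, so some $r_0,r_1\supseteq q_0$ have $(r_0,r_1)\Vdash\neg\theta(\tau^{\dot c_0},\tau^{\dot c_1},a)$. Take the Cohen reals at three distinct coordinates of $B$ and change finitely many values: this gives $(c_0,c_1,d)\in W[H]$, $C^3$-generic over $W$, with
$$r_0\subset c_0,\qquad r_1\subset c_1,\qquad q_1\subset d.$$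
Both $(c_0,d)$ and $(c_1,d)$ are generic pairs below $(q_0,q_1)$, since $r_0,r_1\supseteq q_0$. So (A) gives $\tau^{c_0}\,E\,\tau^d$ and $\tau^{c_1}\,E\,\tau^d$, hence $\tau^{c_0}\,E\,\tau^{c_1}$ because $E$ is an equivalence relation in $W[H]$. But $(c_0,c_1)$ is a generic pair below $(r_0,r_1)$, so (A) gives that $\tau^{c_0}$ and $\tau^{c_1}$ are not $E$-equivalent. This is a contradiction.

**Step 5 (Claim 3): a perfect set of mutually generic reals.** *For each $p\in C$ there is in $W[H]$ a perfect set $K\subseteq\{c\in2^\omega:p\subset c\}$ such that any two distinct $c,c'\in K$ form a $C\times C$-generic pair over $W$.*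

We force a perfect tree with finite conditions and find the generic inside $W[H]$. Let $\mathbb T\in W$ be the set of maps $t:2^{\le n}\to C$, $n<\omega$, such that
$$t(\emptyset)\supseteq p,\qquad \sigma\subseteq\sigma'\Rightarrow t(\sigma)\subseteq t(\sigma'),\qquad t(\sigma^\frown0)\perp t(\sigma^\frown1),$$
ordered by extension. $\mathbb T$ is countable. It is atomless, since a condition can be extended with different values at a new node, and such extensions are incompatible. By (F4), $\mathbb T$ is equivalent to $C$, so $W[H]$ contains a $\mathbb T$-generic filter over $W$. Every condition on $2^{\le n}$ extends to $2^{\le n+1}$ by $t(\sigma^\frown i)=t(\sigma)^\frown i$, so the union of the generic filter is a map $t:2^{<\omega}\to C$. For $f\in2^\omega\cap W[H]$ let $c_f=\bigcup_nt(f\restriction n)$, and let $K=\{c_f:f\in2^\omega\cap W[H]\}$.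

Let $D\in W$ be dense open in $C\times C$ and let $m<\omega$. We claim that there is $n\ge m$ such that
$$(t(\sigma),t(\sigma'))\in D\ \text{ for all distinct }\sigma,\sigma'\in2^{n+1}.\qquad(3)$$
By genericity it is enough to extend an arbitrary condition to one that satisfies (3) for some $n\ge m$. First extend it to have domain $2^{\le n}$ with $n\ge m$. Give the nodes $\sigma^\frown i\in 2^{n+1}$ the provisional values $t(\sigma)^\frown i$. Then run through the finitely many ordered pairs of distinct $\sigma,\sigma'\in2^{n+1}$ one after another, each time extending the two values so that the pair falls into $D$. As $D$ is open, later extensions do not destroy this; and extensions of incompatible sequences stay incompatible, so the result is a condition.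

Now let $f\ne g$ in $2^\omega\cap W[H]$. Choose $m$ with $f\restriction m\ne g\restriction m$ and then $n\ge m$ as in (3). Then $(t(f\restriction(n+1)),t(g\restriction(n+1)))\in D$. Hence $(c_f,c_g)$ meets every dense open $D\in W$. Taking $D=\{(r,s):|r|\ge k\}$ in (3) we get, for each $k$, a level at which all values of $t$ have length $\ge k$. So every $c_f$ is an element of $2^\omega$, and $f\mapsto c_f$ is continuous. Therefore $(c_f,c_g)$ is $C\times C$-generic over $W$. The map is injective because $t(\sigma^\frown0)\perp t(\sigma^\frown1)$. So $K$ is a homeomorphic copy of $2^\omega$, hence perfect, and all its members extend $p$. The argument applied to all $f\ne g$ in $W[H]$, not only to those in $W$.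

**Step 6: the dichotomy.** By Step 1 every real of $W[H]$ has the form $\tau^c$ with $\tau\in\mathcal N$ and $c$ Cohen.

*Case 1: some real $\tau^c$ ($\tau\in\mathcal N$, $c$ Cohen) is such that $(\tau,p)$ is not good for any $p\subset c$.* The set
$$\{p\in C:(\tau,p)\text{ is good, or no }q\supseteq p\text{ has }(\tau,q)\text{ good}\}$$
is in $W$ and is dense. So it contains some $p\subset c$, and by the case assumption no $q\supseteq p$ has $(\tau,q)$ good. Take $K$ from Claim 3 for this $p$. For distinct $c_0,c_1\in K$ the pair $(c_0,c_1)$ is generic below $(p,p)$. By Claim 2, $W[c_0,c_1]\models\neg\theta(\tau^{c_0},\tau^{c_1},a)$, and by (A), $\tau^{c_0}$ and $\tau^{c_1}$ are inequivalent. In particular the map $c_0\mapsto\tau^{c_0}$ is injective on $K$. It is continuous on $K$, since $\tau^{c_0}(n)=m$ iff some $q\subset c_0$ has $(q,n,m)\in\tau$. As $K$ is compact, the image is a homeomorphic copy of $K$: a perfect set of pairwise $E$-inequivalent reals.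

*Case 2: otherwise.* Then every real of $W[H]$ is $\tau^c$ for some good $(\tau,p)$ and some Cohen $c\supset p$. By Claim 1, for a fixed good $(\tau,p)$ all such $\tau^c$ lie in one $E$-class. So the number of classes is at most $|\mathcal N\times C|\le\kappa$. $\square$

## 9. $\aleph_1$-Souslin relations: proof of Theorem 1

**Step 1: the intermediate model.** By (F1), $V[G]\models2^{\aleph_0}\ge\lambda\ge\aleph_2$, so CH fails. In $V[G]$ let $E$ be an equivalence relation such that $E$ or its complement is $p[T]$, with $T$ a tree on $\omega_1\times\omega^2$. The set $(\omega_1\times\omega^2)^{<\omega}$ is in $V$ and has size $\aleph_1$ there, so by (F2) $T\in W:=V[G_A]$ for some $A\in V$ with $|A|\le\aleph_1$. By CH in $V$, $\aleph_1^\omega=\aleph_1$, so $W\models2^\omega\le\aleph_1$ by (F3). Let $B=\lambda\setminus A$ and $H=G_B$. Then $|B|=\lambda$, $V[G]=W[H]$, and $H$ is $P_B$-generic over $W$.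

**Step 2: property (A).** Let $\theta(x,y,T)$ be "$(x,y)\in p[T]$", respectively its negation. Let $z\in W[H]$ be a real and $x,y\in W[z]$. Then $(x,y)\in p[T]$ iff the tree
$$\{s\in\omega_1^{<\omega}:(s,(x,y)\restriction|s|)\in T\}$$
has an infinite branch. This tree is in $W[z]$. Well-foundedness is absolute between the transitive models $W[z]\subseteq W[H]$ of ZFC, so the tree has an infinite branch in $W[H]$ iff it has one in $W[z]$. This is (A).

**Step 3: conclusion.** The Core Lemma with $\kappa=\aleph_1$ applies: if $E$ is thin, it has $\le\aleph_1$ classes. $\blacksquare$

The continuum can be any $\lambda\ge\aleph_2$ with $\lambda^\omega=\lambda$ in the CH ground model, since then $V[G]\models2^{\aleph_0}=\lambda$ (by (F1), and (F3) with $A=\kappa=\lambda$).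

## 10. Definable relations: proof of Theorem 2

For a definition $\varphi$ of arbitrary complexity there is no absoluteness of the kind used in Section 9. Its replacement is that $W[H]$ is a homogeneous extension of *every* $W[z]$, by the same forcing $P_\lambda$.

**Step 1: the intermediate model.** Let $E$ be defined in $V[G]$ by $\varphi(x,y,b,s)$ with $b\in V$ and $s:\kappa\to\omega^\omega$. The function $s$ is coded by a subset of $\kappa\times\omega\times\omega$, so by (F2) $s\in W:=V[G_A]$ for some $A\in V$ with $|A|\le\kappa$, and $W\models2^\omega\le\kappa$ by (F3). Put $B=\lambda\setminus A$, so $|B|=\lambda$ in $W$, $H=G_B$, and $a=(b,s,\lambda)\in W$. Note that $\lambda>\kappa=\kappa^\omega\ge2^\omega$ in $V$, so $\lambda$ is uncountable, and so is $B$. It remains to verify (A) with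
$$\theta(x,y,a):\quad1\Vdash_{P_\lambda}\varphi(\check x,\check y,\check b,\check s).$$
Fix a real $z\in W[H]$, and an infinite $D\subseteq B$, countable in $W$, with $z\in W[H_D]=W[e]$, where $e$ is Cohen over $W$.

**Step 2: $W[e]$ is a generic extension of $W[z]$ by a countable forcing.** This is the standard theory of intermediate models (Jech, *Set Theory*, Lemma 15.43, and quotient forcing); we write it out. Let $\mathrm{RO}(C)$ be the completion of $C$ in $W$, with $C$ as a dense subset, and let $g=\{b'\in\mathrm{RO}(C):q\le b'\text{ for some }q\subset e\}$ be the generic filter given by $e$. As in Step 1 of Section 8, $z=\zeta^e$ for some $\zeta\in\mathcal N$. Let $b_{n,m}$ be the Boolean value of $\zeta^{\dot e}(n)=m$, and let $\mathbb A\in W$ be the complete subalgebra of $\mathrm{RO}(C)$ generated by the $b_{n,m}$.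

*$W[z]=W[g\cap\mathbb A]$.* Since $z(n)=m$ iff $b_{n,m}\in g$, we have $z\in W[g\cap\mathbb A]$. Conversely, in $W$ the algebra $\mathbb A$ is obtained from the $b_{n,m}$ by transfinitely repeating complements $\neg b'$ and joins $\bigvee X$ of sets $X\in W$ of elements already obtained. For such elements $\neg b'\in g$ iff $b'\notin g$, and $\bigvee X\in g$ iff $X\cap g\ne\emptyset$, by genericity. So $W[z]$, which knows which $b_{n,m}$ are in $g$, computes $g\cap\mathbb A$ by recursion along this construction. (The rules hold for the actual $g$, so the result does not depend on how an element was obtained.) Also, $g\cap\mathbb A$ is $\mathbb A$-generic over $W$, because a maximal antichain of $\mathbb A$ in $W$ has join $1$ and so is maximal in $\mathrm{RO}(C)$.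

*The quotient.* In $W[z]$ let
$$Q=\{q\in C:q\text{ is compatible with every element of }g\cap\mathbb A\},$$
a countable forcing, with the order of $C$. Let $k=\{q\in C:q\subset e\}$. If $q\in k$ and $a'\in g\cap\mathbb A$, then both are in the filter $g$, so they are compatible; thus $k\subseteq Q$, and $k$ is a filter on $Q$. Clearly $W[z][k]=W[e]$.

*$k$ is $Q$-generic over $W[z]$.* Let $\Delta\in W[z]$ be dense in $Q$, and let $\dot\Delta\in W$ be an $\mathbb A$-name with value $\Delta$ under $g\cap\mathbb A$. Suppose $k\cap\Delta=\emptyset$. Then some $q_0\subset e$ forces, over $W$ and for the forcing $C$, that no initial segment of $\dot e$ belongs to the value of $\dot\Delta$ under $\dot g\cap\mathbb A$. As $q_0\in k\subseteq Q$ and $\Delta$ is dense in $Q$, there is $r\in\Delta$ with $r\supseteq q_0$. Choose $a'\in g\cap\mathbb A$ that forces, for $\mathbb A$, that $\check r\in\dot\Delta$. Since $r\in Q$, $r$ and $a'$ are compatible, so there is $q_1\in C$ with $q_1\supseteq r$ and $q_1\le a'$. Now $q_1$ forces that $r$ is an initial segment of $\dot e$ and, because it forces $a'\in\dot g\cap\mathbb A$, that $r$ is in the value of $\dot\Delta$. But $q_1\supseteq q_0$ forces the opposite.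 This is a contradiction.

**Step 3: $W[H]$ is a $P_\lambda$-extension of $W[z]$.** $H_{B\setminus D}$ is $P_{B\setminus D}$-generic over $W[H_D]=W[z][k]$. By the product lemma, $W[H]$ is a $Q\times P_{B\setminus D}$-generic extension of $W[z]$. Pick an infinite $D'\subseteq B\setminus D$, countable in $W$. Then $Q\times P_{D'}$ is countable, and it is atomless because $P_{D'}$ is. By (F4), applied in $W[z]$, both $Q\times P_{D'}$ and $P_{D'}$ are forcing-equivalent to $C$. Multiplying by $P_{B\setminus(D\cup D')}$, we find that
$$Q\times P_{B\setminus D}\ \text{ is forcing-equivalent to }\ P_{B\setminus D}\cong P_\lambda ,$$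
the last step because $|B\setminus D|=\lambda$ in $W$. So $W[H]=W[z][H']$ for some $H'$ that is $P_\lambda$-generic over $W[z]$.

**Step 4: homogeneity gives (A).** Let $x,y\in W[z]$ be reals. We claim that $1_{P_\lambda}$ decides $\varphi(\check x,\check y,\check b,\check s)$ over $W[z]$. Otherwise some $p'$ forces it and some $q'$ forces its negation. Let $\pi$ be a permutation of $\lambda$ in $W[z]$ that moves the finitely many coordinates mentioned in $p'$ to coordinates not mentioned in $q'$. It induces an automorphism of $P_\lambda$ that fixes check names, so $\pi(p')$ forces $\varphi(\check x,\check y,\check b,\check s)$ as well. But $\pi(p')$ and $q'$ are compatible, a contradiction. Hence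
$$x\,E\,y\iff W[H]\models\varphi(x,y,b,s)\iff W[z]\models\theta(x,y,a).$$
This is (A), and the Core Lemma gives the dichotomy. $\blacksquare$

*Remark.* If $V\models$ GCH, then $\kappa^\omega=\kappa$ for every cardinal $\kappa$ of uncountable cofinality: each function $\omega\to\kappa$ is bounded, and for infinite $\alpha<\kappa$ we have $|\alpha|^\omega\le2^{|\alpha|}=|\alpha|^+\le\kappa$. So in the Cohen extension the dichotomy of Theorem 2 holds simultaneously for all such $\kappa<\lambda$.
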